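\title{The order on $K_0$ and uniform Roe algebras\\ of spaces of asymptotic dimension zero}

\begin{abstract}
Li and Liao showed that two countable locally finite groups are bijectively coarsely equivalent if and only if their uniform Roe algebras are isomorphic, if and only if the $K_0$-groups of these algebras are isomorphic by a map preserving the class of the unit, with or without the order. We determine how much of this holds for all bounded geometry metric spaces of asymptotic dimension zero. The ordered $K_0$-group with the class of the unit is a complete invariant for bijective coarse equivalence, and the ordered $K_0$-group alone is a complete invariant for coarse equivalence. The order cannot be dropped: there are spaces whose $K_0$-groups are isomorphic by a unit-preserving map and which are not bijectively coarsely equivalent, or not even coarsely equivalent.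
\end{abstract}

\section{Introduction}\label{sec:intro}

The uniform Roe algebra of a metric space is the $C^*$-algebra generated by the operators that move points a bounded distance. We ask how much of the large-scale geometry of a space of asymptotic dimension zero can be read off from the $K_0$-group of this algebra.

\subsection*{Spaces}
Throughout, $\mathbb N=\{0,1,2,\dots\}$, and a \emph{space} is a nonempty metric space $(X,d)$, with finite-valued metric, of \emph{bounded geometry}: $\sup_{x\in X}|B(x,r)|<\infty$ for every $r>0$, where $B(x,r)$ is the closed ball. Such a space is discrete and countable, and its bounded subsets are finite.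

A map $f\colon X\to Y$ is \emph{bornologous} if for every $R\ge0$ there is $S_R$ such that $d(x,x')\le R$ implies $d(f(x),f(x'))\le S_R$. A \emph{bijective coarse equivalence} is a bijection $f$ such that $f$ and $f^{-1}$ are bornologous. A \emph{coarse equivalence} is a bornologous map $f\colon X\to Y$ such that for every $R\ge 0$ there is $T_R$ with
\[
d(f(x),f(x'))\le R\ \Longrightarrow\ d(x,x')\le T_R ,
\]
and such that, for some $c$, every point of $Y$ is within $c$ of $f(X)$. For a bijection the two notions agree. Coarse equivalences compose. If $g(y)$ is chosen with $d(f(g(y)),y)\le c$, then $g\colon Y\to X$ is a coarse equivalence, with constants $T_{R+2c}$, $S_R+2c$ and $T_c$ in the roles of $S_R$, $T_R$ and $c$. So coarse equivalence is an equivalence relation on spaces. It ignores how many points a space has at bounded scale; bijective coarse equivalence does not.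

A space $X$ has \emph{asymptotic dimension zero} if for every $r>0$ it has a partition into sets of uniformly bounded diameter, any two of which are at distance greater than $r$. For $k\in\mathbb N$, the \emph{$k$-components} of $X$ are the classes of the equivalence relation generated by $\{(x,x'):d(x,x')\le k\}$. Asymptotic dimension zero means that for each $k$ the $k$-components have uniformly bounded diameter (Lemma~\ref{lem:scales}): at every scale, $X$ is a collection of islands of bounded size.

\subsection*{Algebras}
A bounded operator $T$ on $\ell^2(X)$, with matrix $(T_{xy})_{x,y\in X}$ in the basis $(\delta_x)$, has \emph{finite propagation} if $\sup\{d(x,y):T_{xy}\ne0\}<\infty$. The \emph{uniform Roe algebra} $C^*_u(X)$ is the norm closure in $B(\ell^2(X))$ of the $*$-algebra of such operators. It contains $\ell^\infty(X)$ as the diagonal operators, among them the indicator functions $1_A$ of subsets $A\subset X$ and the rank-one projections $p_x$ onto $\mathbb C\delta_x$.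

Let $A$ be a unital $C^*$-algebra. Projections $p,q$ are \emph{Murray--von Neumann equivalent} if $p=v^*v$ and $q=vv^*$ for some $v$. The equivalence classes of projections in the matrix algebras $M_m(A)$, $m\ge1$, where $p$ is identified with $p\oplus0$, form a monoid $V(A)$ under direct sum. The group $K_0(A)$ is the Grothendieck group of $V(A)$, the positive cone $K_0(A)^+$ is the image of $V(A)$, and $[1]_0$ is the class of the unit. If $\varphi\colon A'\to X$ is an injective map on $A'\subset X$ that moves points a bounded distance, the partial isometry $\delta_x\mapsto\delta_{\varphi(x)}$ ($x\in A'$) has finite propagation and makes $1_{A'}$ equivalent to $1_{\varphi(A')}$. Thus $K_0(C^*_u(X))$ counts points up to bounded moves, and $[1]_0$ is the count of the whole space.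

\subsection*{The question}
Consider the following conditions on a pair of spaces $X,Y$.
\begin{enumerate}
\item[(1)] $X$ and $Y$ are bijectively coarsely equivalent.
\item[(2)] There is a $*$-isomorphism $\varphi\colon C^*_u(X)\to C^*_u(Y)$ with $\varphi(\ell^\infty(X))=\ell^\infty(Y)$.
\item[(3)] $C^*_u(X)$ and $C^*_u(Y)$ are $*$-isomorphic.
\item[(4)] $(K_0(C^*_u(X)),K_0(C^*_u(X))^+,[1]_0)\cong(K_0(C^*_u(Y)),K_0(C^*_u(Y))^+,[1]_0)$.
\item[(5)] $(K_0(C^*_u(X)),[1]_0)\cong(K_0(C^*_u(Y)),[1]_0)$.
\end{enumerate}
In (5) the isomorphism is a group isomorphism preserving the class of the unit; in (4) it also maps the positive cone onto the positive cone. So (4) implies (5).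

\begin{theorem}[Li--Liao \cite{LL}]\label{thm:LL}
If $X$ and $Y$ are countable locally finite groups with proper left-invariant metrics, then conditions {\rm(1)--(5)} are equivalent.
\end{theorem}

Such a group $\Gamma$ is a space of asymptotic dimension zero. Balls are finite and are translates of one another. Since $d(x,y)=d(1,x^{-1}y)$, the $k$-components are the left cosets of the subgroup $\Gamma_k$ generated by $B(1,k)$; this subgroup is finite because $\Gamma$ is locally finite, and its cosets are isometric to it. The question we answer comes from \cite{LL}: \emph{are conditions {\rm(1)--(5)} equivalent for all spaces $X,Y$ of asymptotic dimension zero?}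

The simplest cases suggest that they are. If $X$ is finite with $n$ points, then $C^*_u(X)=M_n(\mathbb C)$ and the invariant in (4) is $(\mathbb Z,\mathbb N,n)$. For finite $X$ and $Y$, condition (5) gives $|X|=|Y|$ because the automorphisms of $\mathbb Z$ are $\pm1$, and every bijection of finite spaces is a bijective coarse equivalence. Finite spaces and groups, however, share a special feature: at each large scale all components have the same number of points. That number is visible in the divisibility of $[1]_0$ (Example~\ref{ex:div}), which needs no order. When components of different sizes coexist, one has to compare them, and comparison is what the positive cone records. The answer to the question is no, and the failure is confined to condition (5).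

\begin{theorem}\label{thm:A}
For spaces $X,Y$ of asymptotic dimension zero, conditions {\rm(1), (2), (3), (4)} are equivalent.
\end{theorem}

\begin{theorem}\label{thm:B}
There are spaces $X,Y$ of asymptotic dimension zero that satisfy {\rm(5)} but not {\rm(1)}, hence none of {\rm(1)--(4)}. So Theorem~\ref{thm:LL} does not extend to all spaces of asymptotic dimension zero.
\end{theorem}

Forgetting the unit corresponds to forgetting bijectivity. Recall that $C^*$-algebras $A,B$ are \emph{stably isomorphic} if $A\otimes\mathcal K\cong B\otimes\mathcal K$, where $\mathcal K$ is the algebra of compact operators on $\ell^2(\mathbb N)$.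

\begin{theorem}\label{thm:D}
For spaces $X,Y$ of asymptotic dimension zero, the following are equivalent.
\begin{enumerate}
\item[(a)] $X$ and $Y$ are coarsely equivalent.
\item[(b)] $C^*_u(X)$ and $C^*_u(Y)$ are stably isomorphic.
\item[(c)] $(K_0(C^*_u(X)),K_0(C^*_u(X))^+)\cong(K_0(C^*_u(Y)),K_0(C^*_u(Y))^+)$, with no condition on the units.
\end{enumerate}
\end{theorem}

Here too the order is needed.

\begin{theorem}\label{thm:C}
There are spaces $X,Y$ of asymptotic dimension zero that satisfy {\rm(5)} but are not coarsely equivalent. The isomorphism in {\rm(5)} can moreover be chosen to preserve the $K_0$-class of the rank-one projections $p_x$.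
\end{theorem}

Section~\ref{sec:G} describes $K_0(C^*_u(X))$ as a quotient $G(X)$ of the bounded integer-valued functions on $X$; after that, almost everything is combinatorics. Section~\ref{sec:B} gives the explicit example behind Theorem~\ref{thm:B}. Section~\ref{sec:A} contains the main argument, the construction of a bijection from an order isomorphism. Section~\ref{sec:D} reduces Theorem~\ref{thm:D} to it, and Section~\ref{sec:C} proves Theorem~\ref{thm:C} by showing that the groups involved are free.

\section{The ordered group of a space}\label{sec:G}

\subsection*{Controlled partitions}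
A partition of a space is \emph{controlled} if its members, called \emph{pieces}, have uniformly bounded diameter. By bounded geometry they then have uniformly bounded finite cardinality. We write $\mathcal P\preceq\mathcal P'$ if every piece of $\mathcal P$ is contained in a piece of $\mathcal P'$. Let $\mathcal E_k$ be the partition of $X$ into $k$-components. Then $\mathcal E_0$ is the partition into points and $\mathcal E_k\preceq\mathcal E_{k+1}$. When a second space $Y$ is present, its $k$-components form the partition $\mathcal F_k$.

\begin{lemma}\label{lem:scales}
A space $X$ has asymptotic dimension zero if and only if every $\mathcal E_k$ is controlled. In any space, a controlled partition $\mathcal P$ satisfies $\mathcal P\preceq\mathcal E_k$ for all large $k$, and a finite set lies in one piece of $\mathcal E_k$ for all large $k$.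
\end{lemma}

\begin{proof}
Let $k\ge1$ and let $\mathcal P$ be a controlled partition whose pieces are at mutual distance greater than $k$. A chain of points with steps of length at most $k$ cannot leave a piece, so $\mathcal E_k\preceq\mathcal P$ and $\mathcal E_k$ is controlled. Conversely, distinct $k$-components are at distance at least $k$, so a controlled $\mathcal E_k$ with $k>r$ is a partition as required for $r$. The last two claims hold because a set of diameter at most $k$ lies in one $k$-component.
\end{proof}

From now on $X$ has asymptotic dimension zero. A sequence $\mathcal P_0\preceq\mathcal P_1\preceq\cdots$ of controlled partitions is \emph{cofinal} if for every $R$ there is $k$ such that points at distance at most $R$ lie in the same piece of $\mathcal P_k$. Then every controlled partition refines $\mathcal P_k$ for all large $k$. The sequence $(\mathcal E_k)$ is cofinal; in particular any two controlled partitions refine a common controlled partition. This is what asymptotic dimension zero provides: in $\mathbb Z$, the partitions into intervals $\{2n,2n+1\}$ and into intervals $\{2n-1,2n\}$ are controlled, and only the trivial partition is coarser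 than both.

\subsection*{The group $G(X)$}
For a set $\Omega$ let $\ell^\infty(\Omega,\mathbb Z)$ be the group of bounded functions $\Omega\to\mathbb Z$. If $\mathcal P\preceq\mathcal P'$ are controlled and $h\in\ell^\infty(\mathcal P,\mathbb Z)$, define
\[
h^{\mathcal P'}(C')=\sum_{C\in\mathcal P,\ C\subset C'}h(C)\qquad(C'\in\mathcal P').
\]
This function is bounded because the pieces $C'$ have bounded cardinality. Summation is transitive, $(h^{\mathcal P'})^{\mathcal P''}=h^{\mathcal P''}$, and it preserves the properties $h=0$ and $h\ge0$. It is surjective: given $h'$ on $\mathcal P'$, place the value $h'(C')$ on one chosen piece $C\subset C'$ and $0$ on the others. A function $f\in\ell^\infty(X,\mathbb Z)$ is regarded as a function on $\mathcal E_0$, so $f^{\mathcal P}(C)=\sum_{x\in C}f(x)$. Put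
\[
H_X=\{f\in\ell^\infty(X,\mathbb Z): f^{\mathcal P}=0\text{ for some controlled }\mathcal P\},\qquad G(X)=\ell^\infty(X,\mathbb Z)/H_X,
\]
\[
G(X)^+=\{[f]: f^{\mathcal P}\ge0\text{ for some controlled }\mathcal P\},\qquad u_X=[1].
\]
Passing to a common coarsening shows that $H_X$ is a subgroup and that $G(X)^+$ is closed under addition. We write $g\le g'$ if $g'-g\in G(X)^+$. An \emph{order isomorphism} is a group isomorphism $\alpha\colon G(X)\to G(Y)$ with $\alpha(G(X)^+)=G(Y)^+$.

For controlled $\mathcal P$ and $h\in\ell^\infty(\mathcal P,\mathbb Z)$, let $[h]_{\mathcal P}$ be the class of any $f$ with $f^{\mathcal P}=h$. Such an $f$ exists by surjectivity, and two choices differ by an element of $H_X$. The map $h\mapsto[h]_{\mathcal P}$ is additive, and $u_X=[\,|\cdot|\,]_{\mathcal P}$, where $|\cdot|$ is the function $C\mapsto|C|$.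

\begin{lemma}\label{lem:rules}
Let $\mathcal P$ be controlled, let $h\in\ell^\infty(\mathcal P,\mathbb Z)$, and let $(\mathcal P_k)$ be cofinal.
\begin{enumerate}
\item[(a)] If $\mathcal P\preceq\mathcal P'$ with $\mathcal P'$ controlled, then $[h]_{\mathcal P}=[h^{\mathcal P'}]_{\mathcal P'}$. In particular $[f]=[f^{\mathcal P}]_{\mathcal P}$, so $h\mapsto[h]_{\mathcal P}$ is onto $G(X)$.
\item[(b)] $[h]_{\mathcal P}=0$ if and only if $h^{\mathcal P_k}=0$ for all large $k$, and $[h]_{\mathcal P}\ge0$ if and only if $h^{\mathcal P_k}\ge0$ for all large $k$.
\item[(c)] If $g\in G(X)^+$, then for all large $k$ there is $h_k\ge0$ with $g=[h_k]_{\mathcal P_k}$, and there is $f\ge0$ with $g=[f]$.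
\end{enumerate}
\end{lemma}

\begin{proof}
Choose $f$ with $f^{\mathcal P}=h$. Then $f^{\mathcal P'}=h^{\mathcal P'}$, which is (a). In (b), the conditions on $h^{\mathcal P_k}=f^{\mathcal P_k}$ are sufficient by definition. If $[f]\ge0$, there are $f'$ and controlled $\mathcal R,\mathcal R'$ with $(f')^{\mathcal R}\ge0$ and $(f-f')^{\mathcal R'}=0$; for $k$ so large that $\mathcal P,\mathcal R,\mathcal R'$ refine $\mathcal P_k$ we get $h^{\mathcal P_k}=(f')^{\mathcal P_k}\ge0$. If $[f]=0$, take $f'=0$. For (c), write $g=[f_0]$ and take $h_k=f_0^{\mathcal P_k}$, which is nonnegative for large $k$ by (b); placing $h_k(C)$ at one point of each piece $C$ gives $f$.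
\end{proof}

We use the lemma in the following form, which we call the \emph{scale principle}. Finitely many positive elements of $G(X)$ are represented by nonnegative functions on one partition $\mathcal E_k$; and finitely many identities or inequalities between elements represented on $\mathcal E_k$ hold pointwise after all representatives are summed to some $\mathcal E_{k'}$, which keeps nonnegative representatives nonnegative. Finiteness is essential, since each relation becomes visible at its own scale.

\begin{proposition}\label{prop:K0}
There is an isomorphism $(K_0(C^*_u(X)),K_0(C^*_u(X))^+,[1]_0)\cong(G(X),G(X)^+,u_X)$ that takes the class of $p_x$ to $[\delta_x]$, where $\delta_x$ is the indicator function of $\{x\}$.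
\end{proposition}

\begin{proof}
Let $\mathcal A_k$ be the set of $T\in B(\ell^2(X))$ with $T_{xy}=0$ unless $x,y$ lie in the same $k$-component. These are the block diagonal operators, so $\mathcal A_k\cong\prod_{C\in\mathcal E_k}M_{|C|}(\mathbb C)$, the algebra of norm-bounded families, and $\mathcal A_0=\ell^\infty(X)$. We have $\mathcal A_k\subset\mathcal A_{k+1}$. Elements of $\mathcal A_k$ have finite propagation because $\mathcal E_k$ is controlled, and an operator of propagation at most $k$ lies in $\mathcal A_k$. Hence $C^*_u(X)$ is the closure of $\bigcup_k\mathcal A_k$.

A projection $p=(p_C)$ in $M_m(\mathcal A_k)\cong\prod_CM_{m|C|}(\mathbb C)$ has a rank function $C\mapsto\operatorname{rank}p_C$, bounded by $m\sup_C|C|$. Two projections are equivalent if and only if their rank functions agree, since partial isometries can be chosen block by block and have norm at most one. Rank functions add under direct sums, and a function $\mathcal E_k\to\mathbb N$ bounded by $m$ is the rank function of a projection in $M_m(\mathcal A_k)$. So $V(\mathcal A_k)=\ell^\infty(\mathcal E_k,\mathbb N)$ and $K_0(\mathcal A_k)=\ell^\infty(\mathcal E_k,\mathbb Z)$, with the nonnegative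 functions as cone. In $\mathcal A_{k+1}$ the block of $p$ over $C'$ is the direct sum of the $p_C$ with $C\subset C'$, so the inclusion induces $h\mapsto h^{\mathcal E_{k+1}}$.

By continuity of $K_0$ \cite[Theorem~6.3.2]{RLL}, $K_0(C^*_u(X))$ is the inductive limit of the groups $K_0(\mathcal A_k)$, and its positive cone is the union of the images of their cones. The connecting maps are onto, so the map from $K_0(\mathcal A_0)=\ell^\infty(X,\mathbb Z)$ to the limit is onto. Its kernel consists of the $f$ with $f^{\mathcal E_k}=0$ for some $k$, which is $H_X$ by Lemma~\ref{lem:rules}(b). The image of $h\in K_0(\mathcal A_k)$ is $[h]_{\mathcal E_k}$, so the positive cone is $G(X)^+$ by Lemma~\ref{lem:rules}(c). The rank functions of $1$ and $p_x$ in $\mathcal A_0$ are $1$ and $\delta_x$.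
\end{proof}

\subsection*{Counting with the order}
For a set $\mathcal S$ of pieces of a controlled partition $\mathcal P$, let $\langle\mathcal S\rangle=[\chi_{\mathcal S}]_{\mathcal P}$, where $\chi_{\mathcal S}$ is the indicator function of $\mathcal S$ on $\mathcal P$. This is the class of a set containing one point of each piece in $\mathcal S$.

\begin{lemma}\label{lem:order}
\begin{enumerate}
\item[(a)] $G(X)^+\cap(-G(X)^+)=0$, so $\le$ is a partial order.
\item[(b)] The element $e_X=[\delta_x]$ does not depend on $x$ and has infinite order.
\item[(c)] $e_X$ is the least element of $G(X)^+\setminus\{0\}$. Every order isomorphism $G(X)\to G(Y)$ maps $e_X$ to $e_Y$.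
\item[(d)] For $\mathcal S$ as above, $|\mathcal S|=\sup\{m\in\mathbb N: me_X\le\langle\mathcal S\rangle\}$ in $\mathbb N\cup\{\infty\}$. Consequently, if an order isomorphism maps $\langle\mathcal S\rangle$ to $\langle\mathcal S'\rangle$, then $|\mathcal S|=|\mathcal S'|$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $\pm[f]\ge0$, then $\pm f^{\mathcal E_k}\ge0$ for large $k$, so $f^{\mathcal E_k}=0$.

(b) For large $k$ the points $x,x'$ lie in one $k$-component, so $(\delta_x-\delta_{x'})^{\mathcal E_k}=0$; here we use that the metric is finite-valued. The function $(m\delta_x)^{\mathcal E_k}$ takes the value $m$ for every $k$, so $me_X\ne0$ for $m\ne0$.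

(c) Let $0\ne g\ge0$ and write $g=[f]$ with $f\ge0$. Then $f(x)\ge1$ for some $x$, and $g-e_X=[f-\delta_x]\ge0$. A least element is unique by (a), and an order isomorphism preserves it.

(d) If $|\mathcal S|=n<\infty$, then $\langle\mathcal S\rangle=ne_X$ by (b). For $m\le n$ we have $(n-m)e_X\ge0$; for $m>n$ the element $(m-n)e_X$ is positive and nonzero, so $(n-m)e_X\not\ge0$ by (a). If $\mathcal S$ is infinite, removing $m$ pieces from it shows $\langle\mathcal S\rangle-me_X\ge0$ for all $m$. The last claim follows from (c).
\end{proof}

\begin{example}[divisibility of the unit]\label{ex:div}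
An integer $m\ge1$ divides $u_X$ in $G(X)$ if and only if, for some $k$, every $k$-component has cardinality divisible by $m$. Indeed, $u_X=m[f]$ gives $|C|=mf^{\mathcal E_k}(C)$ for all $C\in\mathcal E_k$ and large $k$; conversely, $u_X=m[\,|\cdot|/m\,]_{\mathcal E_k}$. For a locally finite group $\Gamma$, the divisors of $u_\Gamma$ are therefore the divisors of the orders $|\Gamma_k|$, and condition (5) preserves this set.
\end{example}

\begin{example}[block spaces]\label{ex:block}
Let $\mathbf n=(n_i)_{i\ge1}$ be a bounded sequence of positive integers. Let $X_{\mathbf n}=\{(i,j):i\ge1,\ 1\le j\le n_i\}$; the \emph{$i$-th block} is the set of points with first coordinate $i$. Distinct points of one block are at distance $1$, and points of blocks $i\ne i'$ are at distance $i+i'$. The triangle inequalities read $1\le1+1$, $1\le2(i+i')$, $i+i'\le1+(i+i')$ and $i+i'\le(i+i'')+(i''+i')$. A ball of radius $r$ meets only the block of its center and blocks of index at most $r$, so $X_{\mathbf n}$ has bounded geometry. The $1$-components are the blocks. For $k\ge2$, the blocks of index $i$ with $2\le i<k$ are within $i+1\le k$ of the first block, while a block of index $i\ge k$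 is at distance at least $i+1>k$ from all others. So the $k$-components are the union of the blocks of index $i<k$, of diameter at most $2k$, and the single blocks of index $i\ge k$. Hence $X_{\mathbf n}$ has asymptotic dimension zero.

Identify $\mathcal E_1$ with $\mathbb N_{\ge1}$. By Lemma~\ref{lem:rules}, $a\mapsto[a]_{\mathcal E_1}$ induces an isomorphism
\[
G(X_{\mathbf n})\cong\ell^\infty(\mathbb N_{\ge1},\mathbb Z)/c^0,\qquad c^0=\{\text{finitely supported sequences with sum }0\},
\]
under which $u=[\mathbf n]$ and $e=[(1,0,0,\dots)]$, and $[a]\ge0$ if and only if, for some $k$, $a_i\ge0$ for $i\ge k$ and $\sum_{i<k}a_i\ge0$. The ordered group does not depend on $\mathbf n$; only the unit does. This agrees with Theorem~\ref{thm:D}, since $(i,j)\mapsto(i,1)$ is a coarse equivalence from $X_{\mathbf n}$ to $X_{\mathbf 1}$, where $\mathbf 1=(1,1,\dots)$.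
\end{example}

\section{A unit-preserving isomorphism that changes block sizes}\label{sec:B}

To prove Theorem~\ref{thm:B} we look for an automorphism of $\ell^\infty(\mathbb N_{\ge1},\mathbb Z)/c^0$ that takes $[\mathbf n]$ to $[\mathbf n']$ for sequences with different block sizes. The natural source is a matrix $\theta\in GL_r(\mathbb Z)$ acting on consecutive $r$-tuples of coordinates; to preserve $c^0$ it should preserve the sum of the coordinates. Pairs do not suffice. If $r=2$, then $\theta(1,-1)=\pm(1,-1)$ and $\theta(1,0)=(1,0)+t(1,-1)$ for some $t$; writing $(a,b)=N(1,0)-b(1,-1)$ with $N=a+b$, the second coordinate of $\theta(a,b)$ is congruent to $\pm b$ modulo $N$, so a positive vector with positive image goes to $(a,b)$ or $(b,a)$. With three coordinates there is room for a shear.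

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $X=X_{\mathbf n}$ and $Y=X_{\mathbf n'}$ with $\mathbf n=(1,1,4,1,1,4,\dots)$ and $\mathbf n'=(1,2,3,1,2,3,\dots)$.

\emph{Condition {\rm(5)} holds.} Let $\theta(a,b,c)=(a,\,b+a,\,c-a)$ on $\mathbb Z^3$. It has inverse $(a,b,c)\mapsto(a,\,b-a,\,c+a)$, it preserves $a+b+c$, and $\theta(1,1,4)=(1,2,3)$. Applying $\theta$ to the coordinates $(3m+1,3m+2,3m+3)$ for each $m\ge0$ gives an automorphism of $\ell^\infty(\mathbb N_{\ge1},\mathbb Z)$. It and its inverse preserve finite support and total sum, so it maps $c^0$ onto $c^0$, and it takes $\mathbf n$ to $\mathbf n'$. By Example~\ref{ex:block} and Proposition~\ref{prop:K0}, (5) holds.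

\emph{Condition {\rm(1)} fails.} Suppose $f\colon X\to Y$ is injective and bornologous, and let $S=S_1$ be its constant for $R=1$. The blocks of $Y$ of index at most $S$ form a finite set, so only finitely many points of $X$ are mapped into them. Hence some four-point block of $X$ is mapped into blocks of index greater than $S$. Its four image points are within $S$ of each other, while points of different blocks of index greater than $S$ are more than $S$ apart. So the four points lie in one block of $Y$, which has at most three points. This contradicts injectivity.

By Theorem~\ref{thm:A}, whose proof does not use this section, (2), (3) and (4) fail as well.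
\end{proof}

\begin{remark}\label{rem:seeorder}
The automorphism above is not positive: $\theta(1,0,0)=(1,1,-1)$, so the positive class of $(1,0,0,1,0,0,\dots)$ goes to a class that is not positive. One also sees directly that no other choice gives (4). In $G(X)$ the element $g=[(0,0,1,0,0,1,\dots)]$ satisfies $g\ge0$, $4g\le u_X$ and $g\notin\mathbb Ze_X$. If $g'=[a]\in G(Y)$ satisfies $g'\ge0$ and $4g'\le u_Y$, then $0\le4a_i\le3$ for large $i$, so $a$ is finitely supported and $g'=(\sum_ia_i)e_Y$. This is how the order detects four-point blocks.
\end{remark}

\section{From an order isomorphism to a bijection}\label{sec:A}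

The implications (1)$\Rightarrow$(2)$\Rightarrow$(3)$\Rightarrow$(4) are formal. If $f\colon X\to Y$ is a bijective coarse equivalence, let $U$ be the unitary with $U\delta_x=\delta_{f(x)}$. Then $(UTU^*)_{f(x)f(x')}=T_{xx'}$, so $T\mapsto UTU^*$ takes operators of propagation at most $R$ to operators of propagation at most $S_R$, and its inverse behaves in the same way because $f^{-1}$ is bornologous. It also takes diagonal operators onto diagonal operators, which gives (2). Condition (2) contains (3), and a $*$-isomorphism of unital algebras is unital and induces an isomorphism of the monoids $V$, which gives (4). By Proposition~\ref{prop:K0}, the remaining implication (4)$\Rightarrow$(1) of Theorem~\ref{thm:A} is the following statement.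

\begin{proposition}\label{prop:main}
Let $X,Y$ be spaces of asymptotic dimension zero and let $\alpha\colon G(X)\to G(Y)$ be an order isomorphism with $\alpha(u_X)=u_Y$. Then $X$ and $Y$ are bijectively coarsely equivalent.
\end{proposition}

\subsection*{A worked case: blocks of two points}
Take $X=X_{(2,2,2,\dots)}$ and let $Y$ and $\alpha$ be as in the proposition. Let $b=\langle\mathcal E_1\rangle$, the class of a set with one point in each block, so $u_X=2b$ and $u_Y=2\alpha(b)$.

\emph{Transport to $Y$.} By the scale principle there are $l$ and $g\ge0$ on $\mathcal F_l$ with $\alpha(b)=[g]_{\mathcal F_l}$ and $|D|=2g(D)$ for all $D\in\mathcal F_l$. Cut each $D$ into $g(D)$ pairs. The pairs form a controlled partition $\mathcal Q\preceq\mathcal F_l$ with $\langle\mathcal Q\rangle=[g]_{\mathcal F_l}=\alpha(b)$, and by Lemma~\ref{lem:order}(d) there are infinitely many pairs. So $Y$ now carries a copy of the blocks of $X$. But $Y$ might have further structure at larger scales that $X$ lacks.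

\emph{Transport back to $X$.} Fix $k\ge l$ and label each $k$-component of $Y$ by the number $\sigma\ge1$ of pairs it contains. Finitely many labels occur. If $b_\sigma=\langle\{D\in\mathcal F_k:D\text{ has label }\sigma\}\rangle$, then $\alpha(b)=\sum_\sigma\sigma b_\sigma$, so $b=\sum_\sigma\sigma\,\alpha^{-1}(b_\sigma)$. By the scale principle there are $j\ge2$ and $g_\sigma\ge0$ on $\mathcal E_j$ with $\alpha^{-1}(b_\sigma)=[g_\sigma]_{\mathcal E_j}$ and
\[
1=\sum_\sigma\sigma\,g_\sigma(C)\qquad\text{for every block $C$ of index at least }j .
\]
Since $g_\sigma(C)\ge0$, this forces $g_\sigma(C)=0$ for $\sigma\ge2$. Without positivity there are other solutions, such as $1=1\cdot(-1)+2\cdot1$. So for $\sigma\ge2$ the function $g_\sigma$ is supported on the one remaining $j$-component $C_0$, hence $b_\sigma=g_\sigma(C_0)e_Y$, and by Lemma~\ref{lem:order}(d) only finitely many $k$-components have label $\sigma$. Thus for every $k\ge l$, all but finitely many $k$-components of $Y$ are single pairs.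

\emph{The bijection.} Let $f$ be any bijection taking blocks onto pairs. Two points of $X$ at distance at most $R$ lie in one block or in a finite set depending on $R$, so their images lie in one pair or in a finite set. The same holds from $Y$ to $X$. So $f$ is a bijective coarse equivalence.

\subsection*{Matched towers of partitions}
In general the back-and-forth does not stabilize and has to be run through all scales. What should be transported? A single piece $C$ carries no information, since $\langle\{C\}\rangle=e_X$. All sets of pieces at once are too many for the scale principle. The worked case suggests the compromise: sort the pieces into finitely many types and transport the class of each type. The type of a piece must determine its internal structure at all lower levels, so it is defined recursively, as the vector that counts the subpieces of each lower type.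

\begin{lemma}\label{lem:towers}
Under the hypotheses of Proposition~\ref{prop:main} there are
\begin{itemize}
\item finite sets of labels $L_0=\{*\},L_1,L_2,\dots$ with $L_{i+1}\subset\mathbb N^{L_i}\setminus\{0\}$,
\item controlled partitions $\mathcal P_0\preceq\mathcal P_1\preceq\cdots$ of $X$ and $\mathcal Q_0\preceq\mathcal Q_1\preceq\cdots$ of $Y$, where $\mathcal P_0,\mathcal Q_0$ are the partitions into points,
\item labelings $\lambda_i\colon\mathcal P_i\to L_i$ and $\mu_i\colon\mathcal Q_i\to L_i$,
\end{itemize}
with the following properties.
\begin{enumerate}
\item[(i)] A piece of $\mathcal P_{i+1}$ with label $\sigma$ contains exactly $\sigma(\tau)$ pieces of $\mathcal P_i$ with label $\tau$, for each $\tau\in L_i$; the same holds for $\mathcal Q_{i+1}$ and $\mathcal Q_i$.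
\item[(ii)] For $\tau\in L_i$ put $a_\tau=\langle\lambda_i^{-1}(\tau)\rangle\in G(X)^+$ and $b_\tau=\langle\mu_i^{-1}(\tau)\rangle\in G(Y)^+$. Then $\alpha(a_\tau)=b_\tau$.
\item[(iii)] $\mathcal E_i\preceq\mathcal P_{i+1}$ for even $i$, and $\mathcal F_i\preceq\mathcal Q_{i+1}$ for odd $i$.
\end{enumerate}
\end{lemma}

\begin{proof}
At level $0$ we have $a_*=u_X$ and $b_*=u_Y$, so (ii) is the hypothesis $\alpha(u_X)=u_Y$. Suppose levels $0,\dots,i$ are constructed and $i$ is even.

\emph{The side of $X$.} Choose $k\ge i$ with $\mathcal P_i\preceq\mathcal E_k$ and put $\mathcal P_{i+1}=\mathcal E_k$; this gives (iii). For $C\in\mathcal P_{i+1}$ let $\lambda_{i+1}(C)\in\mathbb N^{L_i}$ be the vector whose $\tau$-coordinate is the number of pieces of $\mathcal P_i$ with label $\tau$ in $C$. It is nonzero, and its coordinates are at most $\sup_C|C|<\infty$, so only finitely many vectors occur; this is where bounded geometry is used. Let $L_{i+1}$ be the set of these vectors. Summing the indicator function of $\lambda_i^{-1}(\tau)$ to $\mathcal P_{i+1}$ gives the function $C\mapsto\lambda_{i+1}(C)(\tau)$, so $a_\tau=\sum_{\sigma\in L_{i+1}}\sigma(\tau)a_\sigma$ by Lemma~\ref{lem:rules}(a).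 Applying $\alpha$ and (ii),
\begin{equation}\label{eq:transport}
b_\tau=\sum_{\sigma\in L_{i+1}}\sigma(\tau)\,\alpha(a_\sigma)\qquad(\tau\in L_i).
\end{equation}

\emph{The side of $Y$.} For $l$ with $\mathcal Q_i\preceq\mathcal F_l$ and $D\in\mathcal F_l$, let $N_\tau(D)$ be the number of pieces of $\mathcal Q_i$ with label $\tau$ in $D$; then $b_\tau=[N_\tau]_{\mathcal F_l}$. The finitely many elements $\alpha(a_\sigma)$ are positive, and \eqref{eq:transport} consists of finitely many identities. By the scale principle there are such an $l$ and bounded functions $g_\sigma\colon\mathcal F_l\to\mathbb N$ with $\alpha(a_\sigma)=[g_\sigma]_{\mathcal F_l}$ and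
\begin{equation}\label{eq:pointwise}
N_\tau(D)=\sum_{\sigma\in L_{i+1}}\sigma(\tau)\,g_\sigma(D)\qquad(D\in\mathcal F_l,\ \tau\in L_i).
\end{equation}
Fix $D$. We cut it into $g_\sigma(D)$ pieces with label $\sigma$, for each $\sigma$. Take the index set $I_D=\{(\sigma,r):\sigma\in L_{i+1},\ 1\le r\le g_\sigma(D)\}$. For each $\tau$, distribute the $N_\tau(D)$ pieces of $\mathcal Q_i$ with label $\tau$ in $D$ among the indices so that $(\sigma,r)$ receives exactly $\sigma(\tau)$ of them; by \eqref{eq:pointwise} this is possible and uses all of them. Let $D_{(\sigma,r)}$ be the union of the pieces received by $(\sigma,r)$. It is nonempty because $\sigma\ne0$. Let $\mathcal Q_{i+1}$ consist of the sets $D_{(\sigma,r)}$ for all $D$, with $\mu_{i+1}(D_{(\sigma,r)})=\sigma$. Then $\mathcal Q_i\preceq\mathcal Q_{i+1}\preceq\mathcal F_l$, so $\mathcal Q_{i+1}$ is controlled, and (i) holds. Summing the indicator function of $\mu_{i+1}^{-1}(\sigma)$ to $\mathcal F_l$ gives $g_\sigma$, so $b_\sigma=[g_\sigma]_{\mathcal F_l}=\alpha(a_\sigma)$, which is (ii).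

For odd $i$, exchange $X$ and $Y$ and use $\alpha^{-1}$, which is also an order isomorphism: put $\mathcal Q_{i+1}=\mathcal F_k$ for some $k\ge i$ with $\mathcal Q_i\preceq\mathcal F_k$, define $\mu_{i+1}$ and $L_{i+1}$ by counting in $Y$, and cut the pieces of a suitable $\mathcal E_l$ to obtain $\mathcal P_{i+1}$ and $\lambda_{i+1}$.
\end{proof}

Each step leaves one side without control from below: for even $i$ we only know $\mathcal Q_{i+1}\preceq\mathcal F_l$. Alternation repairs this, and by (iii) both towers are cofinal.

\subsection*{Balanced pairs}
By (ii) and Lemma~\ref{lem:order}(d), for each $\tau\in L_i$ the number of pieces of $\mathcal P_i$ with label $\tau$ equals the number of pieces of $\mathcal Q_i$ with label $\tau$; call it $c_\tau\in\mathbb N\cup\{\infty\}$. So at each level the pieces can be matched by label. These matchings need not be compatible. A label describes the inside of a piece, not its position: if $C\in\mathcal P_i$ and $D\in\mathcal Q_i$ have the same label, the pieces of level $i+1$ containing them may have different labels. We therefore give up exact compatibility on finite sets, which a coarse equivalence does not see, and build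 the bijection on finite layers, respecting more levels the farther out the layer is.

Call a pair $(A,B)$ of finite sets $A\subset X$, $B\subset Y$ \emph{$i$-balanced} if $A$ is a union of pieces of $\mathcal P_i$, $B$ is a union of pieces of $\mathcal Q_i$, and for each $\tau\in L_i$ the sets $A$ and $B$ contain equally many pieces with label $\tau$.

\begin{lemma}\label{lem:balanced}
\begin{enumerate}
\item[(a)] An $(i+1)$-balanced pair is $i$-balanced.
\item[(b)] If $(A,B)$ and $(A',B')$ are $i$-balanced with $A\subset A'$, $B\subset B'$, then $(A'\setminus A,B'\setminus B)$ is $i$-balanced.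
\item[(c)] For all finite $A\subset X$, $B\subset Y$ and all $i$ there is an $i$-balanced pair $(A',B')$ with $A\subset A'$, $B\subset B'$.
\item[(d)] If $(A,B)$ is $i$-balanced, there is a bijection $A\to B$ which, for every $j\le i$, maps the pieces of $\mathcal P_j$ in $A$ onto the pieces of $\mathcal Q_j$ in $B$, piece by piece.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If both sets contain $m_\sigma$ pieces with label $\sigma\in L_{i+1}$, then by (i) both contain $\sum_\sigma m_\sigma\sigma(\tau)$ pieces of level $i$ with label $\tau$.

(b) Subtract the counts.

(c) Replace $A$ and $B$ by the unions of the pieces of level $i$ that meet them; these are finite. If they contain $m_\tau$ and $m'_\tau$ pieces with label $\tau$, then $\max(m_\tau,m'_\tau)\le c_\tau$, so we can add pieces with label $\tau$ on the deficient side until both contain $\max(m_\tau,m'_\tau)$. Do this for each of the finitely many $\tau$.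

(d) Induct on $i$. For $i=0$ the hypothesis is $|A|=|B|$. For $i\ge1$, match the pieces of $\mathcal P_i$ in $A$ with the pieces of $\mathcal Q_i$ in $B$ by a label-preserving bijection. A matched pair $(C,D)$ is $i$-balanced, hence $(i-1)$-balanced by (a), so there is a bijection $C\to D$ as in (d) for all $j\le i-1$. The union of these bijections works: it maps each $C$ onto its partner, and for $j<i$ each piece of $\mathcal P_j$ in $A$ lies in one $C$ and each piece of $\mathcal Q_j$ in $B$ lies in one $D$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:main}]
List the points of $X$ as $x_1,x_2,\dots$ and those of $Y$ as $y_1,y_2,\dots$, with repetitions if a space is finite. Put $A_0=B_0=\emptyset$, and use Lemma~\ref{lem:balanced}(c) to choose inductively an $(i+1)$-balanced pair $(A_{i+1},B_{i+1})$ with $A_i\cup\{x_{i+1}\}\subset A_{i+1}$ and $B_i\cup\{y_{i+1}\}\subset B_{i+1}$. Then $X$ and $Y$ are the disjoint unions of the layers $A_{i+1}\setminus A_i$ and $B_{i+1}\setminus B_i$, $i\ge0$. By (a) and (b) the pair $(A_{i+1}\setminus A_i,B_{i+1}\setminus B_i)$ is $i$-balanced; let $f_i$ be a bijection between the two layers as in (d). The $f_i$ combine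 to a bijection $f\colon X\to Y$ with $f(A_j)=B_j$ for all $j$.

Fix $j\ge1$. The set $X\setminus A_j$ is the union of the layers with $i\ge j$. Each of them is a union of pieces of $\mathcal P_j$, by (a), and $f_i$ maps these pieces onto the pieces of $\mathcal Q_j$ in the corresponding layer of $Y$. Let $\mathcal P'_j$ consist of $A_j$ and the pieces of $\mathcal P_j$ outside $A_j$, and let $\mathcal Q'_j$ consist of $B_j$ and the pieces of $\mathcal Q_j$ outside $B_j$. Both partitions are controlled, because $A_j$ and $B_j$ are finite; $\mathcal P_j\preceq\mathcal P_j'$ and $\mathcal Q_j\preceq\mathcal Q_j'$; and $f$ maps the pieces of $\mathcal P'_j$ onto the pieces of $\mathcal Q'_j$.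

Given $R$, take an even $i\ge R$ and $j=i+1$. By (iii), points $x,x'$ with $d(x,x')\le R$ lie in one piece of $\mathcal P'_j$. Then $f(x),f(x')$ lie in one piece of $\mathcal Q'_j$, and their distance is at most the bound on the diameters of these pieces. So $f$ is bornologous. Taking an odd $i\ge R$ instead, points of $Y$ at distance at most $R$ lie in one piece of $\mathcal Q'_{i+1}$, their preimages lie in one piece of $\mathcal P'_{i+1}$, and $f^{-1}$ is bornologous.
\end{proof}

This completes the proof of Theorem~\ref{thm:A}. The unit was used once, to start the towers. The order was used twice: to read $g_\sigma(D)$ in \eqref{eq:pointwise} as a number of pieces, and to obtain the common counts $c_\tau$. For the isomorphism of Section~\ref{sec:B} the first use fails at once. With $\mathcal P_1$ the blocks, labeled by their sizes $1$ and $4$, identity \eqref{eq:pointwise} for a three-point block $D$ reads $3=1\cdot g_1(D)+4\cdot g_4(D)$, and $\theta$ solves it with $g_1(D)=-1$, $g_4(D)=1$.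

\section{Forgetting the unit: coarse equivalence}\label{sec:D}

One device serves both directions of Theorem~\ref{thm:D}: a coarse equivalence becomes bijective once points are given suitable bounded multiplicities. If $\pi\colon Z\to Y$ is a map from a set $Z$ with fibers of at most $n$ elements, put
\begin{equation}\label{eq:pull}
d_Z(z,z')=\max\bigl(1,d(\pi(z),\pi(z'))\bigr)\quad(z\ne z'),\qquad d_Z(z,z)=0 .
\end{equation}
This is a metric, since $\max(1,s+t)\le\max(1,s)+\max(1,t)$. A ball of radius $r$ in $Z$ lies in the preimage of a ball of radius $r$ in $Y$, so $Z$ has bounded geometry. Moreover $d(\pi(z),\pi(z'))\le d_Z(z,z')\le\max(1,d(\pi(z),\pi(z')))$.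

\begin{proof}[Proof of Theorem~\ref{thm:D}]
\emph{{\rm(a)}$\Rightarrow${\rm(b)}.} Let $f\colon X\to Y$ be a coarse equivalence with constants $S_R,T_R,c$. Its fibers have diameter at most $T_0$, hence at most $n$ elements for some $n$. Let $Y'=Y\times\{1,\dots,n\}$ with the metric \eqref{eq:pull} for the projection to $Y$. An operator on $\ell^2(Y')=\ell^2(Y)^n$ has finite propagation if and only if its $n^2$ entries do, so $B:=C^*_u(Y')=M_n(C^*_u(Y))$.

Numbering the points in each fiber of $f$ gives an injection $\tilde f\colon X\to Y'$ whose first coordinate is $f$. Let $W$ be its image, with the induced metric. Since $d(f(x),f(x'))\le d(\tilde f(x),\tilde f(x'))\le\max(1,d(f(x),f(x')))$, the map $\tilde f\colon X\to W$ is a bijective coarse equivalence, so $C^*_u(X)\cong C^*_u(W)$ by the first paragraph of Section~\ref{sec:A}. Let $p=1_W\in B$. Compressing a finite propagation operator on $\ell^2(Y')$ to $\ell^2(W)$, or extending one on $\ell^2(W)$ by zero, keeps the propagation finite, so $C^*_u(W)=pBp$.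

A projection is \emph{full} if the closed two-sided ideal it generates is the whole algebra. Brown's theorem \cite{Brown} gives $pBp\otimes\mathcal K\cong B\otimes\mathcal K$ for a full projection $p$ in a unital $C^*$-algebra $B$. Our $p$ is full because $W$ is coarsely dense. Indeed, every point of $Y'$ is within $c'=\max(1,c)$ of $W$, so there is $\varphi\colon Y'\to W$ with $d(z,\varphi(z))\le c'$. Its fibers lie in balls of radius $c'$ and so have at most $N$ elements for some $N$. Numbering the points in each fiber splits $Y'$ into sets $Z_1,\dots,Z_N$ on each of which $\varphi$ is injective. Let $v_i$ send $\delta_{\varphi(z)}$ to $\delta_z$ for $z\in Z_i$ and the other basis vectors to $0$. It has propagation at most $c'$, and $v_ipv_i^*=1_{Z_i}$. So $\sum_iv_ipv_i^*=1$ and $p$ is full. Therefore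
\[
C^*_u(X)\otimes\mathcal K\cong pBp\otimes\mathcal K\cong M_n(C^*_u(Y))\otimes\mathcal K\cong C^*_u(Y)\otimes\mathcal K .
\]

\emph{{\rm(b)}$\Rightarrow${\rm(c)}.} For unital $A$, the inclusions $M_m(A)\subset A\otimes\mathcal K$ identify $V(A)$ with the set of equivalence classes of projections in $A\otimes\mathcal K$, where $[p]+[q]=[p'+q']$ for orthogonal representatives $p',q'$. This description depends only on the $C^*$-algebra $A\otimes\mathcal K$. So a stable isomorphism induces an isomorphism of the monoids $V$, hence of the groups $K_0$ with their cones.

\emph{{\rm(c)}$\Rightarrow${\rm(a)}.} Let $\alpha\colon G(X)\to G(Y)$ be an order isomorphism and put $v=\alpha(u_X)\ge0$. Proposition~\ref{prop:main} does not apply because $v$ need not be $u_Y$. We build a space $Z$, coarsely equivalent to $Y$, whose unit is $v$. For this, $v$ must have a representative that is at least $1$ on every piece of some partition.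

Since $[f]\le\|f\|_\infty u_X$ for every $f$, there is $m\ge1$ with $\alpha^{-1}(u_Y)\le mu_X$, that is, $u_Y\le mv$. By the scale principle there are $l$ and a bounded $h\colon\mathcal F_l\to\mathbb N$ with $v=[h]_{\mathcal F_l}$ and $|D|\le mh(D)$ for all $D\in\mathcal F_l$. In particular $h\ge1$. Choose $y_D\in D$ for each $D$, let
\[
Z=\{(D,j):D\in\mathcal F_l,\ 1\le j\le h(D)\},\qquad\pi(D,j)=y_D,
\]
and give $Z$ the metric \eqref{eq:pull}; the fibers of $\pi$ have at most $\|h\|_\infty$ elements. The image of $\pi$ contains every $y_D$, because $h\ge1$, and the sets $D$ are uniformly bounded. Together with the inequalities after \eqref{eq:pull}, this shows that $\pi\colon Z\to Y$ is a coarse equivalence.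

For $k\ge l$ and $D'\in\mathcal F_k$ let $Z_{D'}=\pi^{-1}(D')=\{(D,j):D\subset D'\}$. These sets are nonempty, and they form a controlled partition $\mathcal R_k$ of $Z$ in bijection with $\mathcal F_k$. If $d_Z(z,z')\le k$, then $d(\pi(z),\pi(z'))\le k$, so $z,z'$ lie in one piece of $\mathcal R_k$. Hence the $k$-components of $Z$ refine $\mathcal R_k$, the space $Z$ has asymptotic dimension zero by Lemma~\ref{lem:scales}, and $(\mathcal R_k)_{k\ge l}$ is cofinal. Identify $\mathcal R_l$ with $\mathcal F_l$. For $w\in\ell^\infty(\mathcal F_l,\mathbb Z)$ the functions $w^{\mathcal R_k}$ and $w^{\mathcal F_k}$ correspond under the bijection $\mathcal R_k\to\mathcal F_k$. By Lemma~\ref{lem:rules}(b), $[w]_{\mathcal R_l}$ is zero, or positive, exactly when $[w]_{\mathcal F_l}$ is. Both maps $w\mapsto[w]$ are onto by Lemma~\ref{lem:rules}(a), so $[w]_{\mathcal R_l}\mapsto[w]_{\mathcal F_l}$ is an order isomorphism $\beta\colon G(Z)\to G(Y)$. Since $|Z_D|=h(D)$ for $D\in\mathcal F_l$, we have $u_Z=[h]_{\mathcal R_l}$ and $\beta(u_Z)=v$.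

Thus $\beta^{-1}\alpha\colon G(X)\to G(Z)$ is an order isomorphism taking $u_X$ to $u_Z$. By Proposition~\ref{prop:main}, $X$ is bijectively coarsely equivalent to $Z$, which is coarsely equivalent to $Y$.
\end{proof}

\section{Isomorphic groups, coarsely inequivalent spaces}\label{sec:C}

The two spaces of Section~\ref{sec:B} are coarsely equivalent, like all block spaces. For Theorem~\ref{thm:C} we compare $X_{\mathbf 1}$ with a space of a different large-scale shape, and no explicit isomorphism of groups is at hand. Instead we show that both groups are free modulo $e$, of the same rank, so that very little structure is left to preserve.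

\subsection*{The triangle space}
In $X_{\mathbf 1}$, passing from scale $k$ to scale $k+1$ merges only finitely many components. We want a space in which infinitely many mergers happen at every scale. Let
\[
\Delta=\{(n,i):n\ge1,\ 0\le i\le n\},
\]
with $d((n,i),(n,i'))=\max(i,i')$ for $i\ne i'$ and $d((n,i),(n',i'))=n+n'$ for $n\ne n'$. The \emph{$n$-th column} is the set of points with first coordinate $n$, and the \emph{$i$-th row} $\Delta_i$ is the set of points with second coordinate $i$. The triangle inequality holds: within a column, $\max(i,i')\le\max(i,i'')+\max(i'',i')$; for two points of column $n$ and a detour through column $n'$, $\max(i,i')\le n\le2(n+n')$; for points of columns $n\ne n'$, any detour through a third point includes a step between columns $n$ and $n'$ or has length $n+n'+2n''$. A ball of radius $r$ contains at most $r+2$ points of the column of its center and otherwise only points of columns $n'\le r$, so $\Delta$ has bounded geometry. For $k\ge2$, columns of index $n<k$ are joined through the first column, and a column of index $n\ge k$ is more than $k$ away from all others. So the $k$-components (Figure~\ref{fig:Delta}) are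
\begin{itemize}
\item the union of the columns $n<k$;
\item for each $n\ge k$, the set $\{(n,i):i\le k\}$;
\item the single points $(n,i)$ with $i>k$.
\end{itemize}
Their diameters are at most $2k$, so $\Delta$ has asymptotic dimension zero.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.1cm,y=0.45cm]
\foreach \x in {1,...,7} {
  \foreach \y in {0,...,\x} { \fill (\x,\y) circle (1.6pt); }
  \node at (\x,-1.2) {\small $\x$};
}
\draw[rounded corners] (0.72,-0.5) rectangle (2.28,2.5);
\foreach \x in {3,...,7} { \draw[rounded corners] (\x-0.22,-0.5) rectangle (\x+0.22,3.5); }
\node at (8,1.5) {$\cdots$};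
\node at (0,-1.2) {\small $n$};
\end{tikzpicture}
\caption{The first seven columns of the triangle space $\Delta$; column $n$ consists of the points $(n,0),\dots,(n,n)$, drawn from bottom to top. Each box is a $3$-component, and each point outside the boxes is a $3$-component by itself. At scale $4$ the first two boxes merge, and each of the infinitely many other boxes absorbs the point above it.}
\label{fig:Delta}
\end{figure}

\begin{lemma}\label{lem:notCE}
$\Delta$ and $X_{\mathbf 1}$ are not coarsely equivalent.
\end{lemma}

\begin{proof}
Let $f\colon\Delta\to X_{\mathbf 1}$ be a coarse equivalence with constants $S_R,T_R$, and fix an integer $i\geq 1$ with $i>T_0$. For $n\ge i$ the points $(n,0)$ and $(n,i)$ are at distance $i$, so their images are within $S_i$ of each other. Let $F$ be the finite set of points of $X_{\mathbf 1}$ of index at most $S_i$; a point outside $F$ has no other point within $S_i$. The set $f^{-1}(F)$ has diameter at most $T_{\operatorname{diam}F}$, so it is finite. For large $n$ we therefore have $f(n,0)\notin F$, hence $f(n,0)=f(n,i)$, hence $i\le T_0$. This is a contradiction.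
\end{proof}

\subsection*{Free quotients of $\ell^\infty(\Omega,\mathbb Z)$}
We use N\"obeling's theorem \cite{Nob}: for every set $K$, the group $\ell^\infty(K,\mathbb Z)$ is free abelian. A quotient of a free group need not be free, but a subgroup of a free abelian group is. So we realize our quotients as subgroups, by evaluating functions at infinity. Recall that an ultrafilter $\omega$ on $\Omega$ contains a member of any finite family whose union it contains, and that every decreasing sequence of nonempty sets is contained in some ultrafilter. A function $f\in\ell^\infty(\Omega,\mathbb Z)$ takes finitely many values, so exactly one value $t$ has $f^{-1}(t)\in\omega$; write $t=\lim_\omega f$. This is additive in $f$, because $f^{-1}(t)\cap g^{-1}(s)\subset(f+g)^{-1}(t+s)$.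

\begin{lemma}\label{lem:free}
Let $\Omega_1,\Omega_2,\dots$ be subsets of a set $\Omega$, and let $J\subset\ell^\infty(\Omega,\mathbb Z)$ be the subgroup of functions supported on the union of finitely many $\Omega_i$. Then $\ell^\infty(\Omega,\mathbb Z)/J$ is free abelian.
\end{lemma}

\begin{proof}
Let $K$ be the set of ultrafilters on $\Omega$ that contain no $\Omega_i$, and define $\Phi\colon\ell^\infty(\Omega,\mathbb Z)\to\ell^\infty(K,\mathbb Z)$ by $\Phi(f)(\omega)=\lim_\omega f$. It suffices to show $\ker\Phi=J$. If $f$ is supported on $\Omega_1\cup\dots\cup\Omega_m$ and $\omega\in K$, then $\omega$ does not contain this union, so it contains the complement, on which $f=0$; thus $\lim_\omega f=0$. If $f\notin J$, the sets $\{f\ne0\}\setminus(\Omega_1\cup\dots\cup\Omega_m)$, $m\ge1$, are nonempty and decreasing. An ultrafilter $\omega$ containing all of them lies in $K$ and contains $\{f\ne0\}$, so $\lim_\omega f\ne0$.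
\end{proof}

\begin{lemma}\label{lem:abstract}
Let $G,G'$ be abelian groups with elements $e,u\in G$ and $e',u'\in G'$. Suppose that $e,e'$ have infinite order, that $G/\mathbb Ze$ and $G'/\mathbb Ze'$ are free of the same rank, and that the images $\bar u,\bar u'$ in these quotients are not divisible by any $m\ge2$. Then there is an isomorphism $G\to G'$ with $e\mapsto e'$ and $u\mapsto u'$.
\end{lemma}

\begin{proof}
The element $\bar u$ lies in the span $\mathbb Z^r$ of finitely many members of a basis of $G/\mathbb Ze$. Its coordinates have greatest common divisor $1$, since it is not divisible by any $m\ge2$, so it belongs to a basis of $\mathbb Z^r$, and hence to a basis $\mathcal B$ of $G/\mathbb Ze$. Lift each member of $\mathcal B$ to $G$, lifting $\bar u$ to $u$. This defines a section of the quotient map, so $G$ is the direct sum of $\mathbb Ze\cong\mathbb Z$ and the free group on the lifts. Thus $G$ has a basis of the form $\{e,u\}\cup\mathcal C$ with $|\mathcal C|=|\mathcal B\setminus\{\bar u\}|$. The same argument gives a basis $\{e',u'\}\cup\mathcal C'$ of $G'$, and $|\mathcal C|=|\mathcal C'|$ because the ranks agree.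
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Take $X=X_{\mathbf 1}$ and $Y=\Delta$. By Lemma~\ref{lem:notCE} they are not coarsely equivalent. By Proposition~\ref{prop:K0} it remains to verify the hypotheses of Lemma~\ref{lem:abstract} for $(G(X),e_X,u_X)$ and $(G(\Delta),e_\Delta,u_\Delta)$. The elements $e_X,e_\Delta$ have infinite order by Lemma~\ref{lem:order}(b).

\emph{The group of $X_{\mathbf 1}$.} Let $c_{00}$ be the group of finitely supported integer sequences; $c_{00}=c^0+\mathbb Z(1,0,0,\dots)$. By Example~\ref{ex:block},
\[
G(X)/\mathbb Ze_X\cong Q:=\ell^\infty(\mathbb N_{\ge1},\mathbb Z)/c_{00},\qquad\bar u_X=[\mathbf 1].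
\]
Dividing by $e_X$ has removed the condition on the sum, and $Q$ is free by Lemma~\ref{lem:free} with $\Omega_i=\{i\}$. Since $c_{00}$ is countable, $|Q|=2^{\aleph_0}$. An identity $\mathbf 1=mw+h$ with $m\ge2$ and $h\in c_{00}$ fails at any index outside the support of $h$, so $\bar u_X$ is not divisible by $m$.

\emph{The group of $\Delta$.} We separate the bottom row from the rest. Let $\Delta^+=\bigcup_{i\ge1}\Delta_i$ and let $J\subset\ell^\infty(\Delta^+,\mathbb Z)$ be the subgroup of functions supported on finitely many rows. If $f^{\mathcal E_k}=0$ with $k\ge2$, then $f$ vanishes at the points $(n,i)$ with $i>k$, which are $k$-components, so $f|_{\Delta^+}\in J$. Hence restriction to $\Delta^+$ induces a surjection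
\[
\rho\colon G(\Delta)\to Q':=\ell^\infty(\Delta^+,\mathbb Z)/J ,
\]
and $Q'$ is free by Lemma~\ref{lem:free}.

To compute $\ker\rho$, define $\iota\colon\ell^\infty(\mathbb N_{\ge1},\mathbb Z)\to G(\Delta)$ by letting $\iota(a)$ be the class of the function with value $a_n$ at $(n,0)$ and $0$ on $\Delta^+$. Its image lies in $\ker\rho$. Conversely, an element of $\ker\rho$ is $[f]$ with $f$ supported on $\Delta_0\cup\dots\cup\Delta_m$ for some $m\ge2$. Put $a_n=\sum_if(n,i)$, so $|a_n|\le(m+1)\|f\|_\infty$, and let $f'$ be the function representing $\iota(a)$. Then $(f-f')^{\mathcal E_m}=0$: the sum of $f-f'$ over each column is zero, which settles the union of the columns $n<m$; in a column $n\ge m$ the function $f-f'$ is supported on the component $\{(n,i):i\le m\}$, so its sum there is zero and it vanishes at the single points. Thus $[f]=\iota(a)$. Finally, for $k\ge2$ the points $(n,0)$ with $n<k$ lie in one $k$-component and those with $n\ge k$ lie in distinct other ones, so $\iota(a)=0$ if and only if, for some $k$, $a_n=0$ for $n\ge k$ and $\sum_{n<k}a_n=0$. Therefore $\ker\rho\cong\ell^\infty(\mathbb N_{\ge1},\mathbb Z)/c^0$, with $e_\Delta=\iota(1,0,0,\dots)$,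 and we obtain an exact sequence
\[
0\to Q\to G(\Delta)/\mathbb Ze_\Delta\to Q'\to0 .
\]
It splits because $Q'$ is free, so $G(\Delta)/\mathbb Ze_\Delta\cong Q\oplus Q'$ is free. Its cardinality is at least $|Q|=2^{\aleph_0}$, and at most $2^{\aleph_0}$ because it is a quotient of $\ell^\infty(\Delta,\mathbb Z)$ with $\Delta$ countable. The image of $\bar u_\Delta$ in $Q'$ is the class of $1$, and an identity $1=mw+h$ with $m\ge2$ and $h\in J$ fails on any row outside the support of $h$. So $\bar u_\Delta$ is not divisible by $m$.

A free abelian group of uncountable cardinality $\kappa$ has rank $\kappa$, so both quotients have rank $2^{\aleph_0}$. Lemma~\ref{lem:abstract} gives an isomorphism $G(X)\to G(\Delta)$ with $u_X\mapsto u_\Delta$ and $e_X\mapsto e_\Delta$. Under Proposition~\ref{prop:K0} these are the classes of the units and of the rank-one projections $p_x$.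
\end{proof}

By Theorem~\ref{thm:D}, no isomorphism $G(X_{\mathbf 1})\to G(\Delta)$ maps the positive cone onto the positive cone, although one exists that matches both the unit and the least nonzero positive element.

\begin{thebibliography}{9}

\bibitem{Brown}
L.~G.~Brown, Pacific J. Math. \textbf{71} (1977).

\bibitem{LL}
Kang Li and Hung-Chang Liao, \emph{Classification of Uniform Roe algebras of locally finite groups}, arXiv:1705.03716 (2017).

\bibitem{Nob}
N\"obeling, Invent. Math. \textbf{6} (1968), 41--55.

\bibitem{RLL}
R{\o}rdam, Larsen and Laustsen, \emph{An Introduction to K-theory for $C^*$-algebras}.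

\end{thebibliography}
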